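\title{Closed geodesics of $\mathsf{SL}(n)$ with the Hilbert--Schmidt metric}

\begin{abstract}
Regard $\mathsf{SL}(n)$ as a hypersurface in the Euclidean space of real $n\times n$ matrices. For even $n$, a simultaneous rotation of $n/2$ planes is a closed geodesic. For odd $n$ this construction breaks down, and it has been conjectured that every non-constant geodesic is then unbounded. We disprove the conjecture for every odd $n\ge3$ by an explicit closed geodesic; for $n=3$ it is obtained by conjugating a symmetric matrix with eigenvalues proportional to $1$, $1+\sqrt3$, $1-\sqrt3$ by a uniform rotation. We then classify the geodesics of $\mathsf{SL}(3)$ that are orbits of one-parameter subgroups of $\mathsf{SO}(3)\times\mathsf{SO}(3)$. Up to isometry and change of time they form a one-parameter family, which contains infinitely many closed geodesics and uncountably many bounded geodesics that are not closed.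
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $\mathcal M(n)$ be the space of real $n\times n$ matrices with the Hilbert--Schmidt inner product $\langle A,B\rangle=\operatorname{tr}(AB^T)$ and norm $|A|=\sqrt{\operatorname{tr}(AA^T)}$; thus $|A|^2$ is the sum of the squares of the entries. The group $\mathsf{SL}(n)=\{A\in\mathcal M(n):\det A=1\}$ is a closed embedded hypersurface, and we give it the induced Riemannian metric. It is complete, so every geodesic $A(t)$ is defined for all $t\in\mathbb R$. A geodesic is \emph{bounded} if $\sup_t|A(t)|<\infty$, and \emph{closed} if it is periodic. We ask whether non-constant bounded geodesics exist.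

\subsection*{The geodesic equation}
A curve in an embedded submanifold of a Euclidean space is a geodesic of the induced metric if and only if its acceleration is normal to the submanifold at every time; its speed is then constant. The differential of the determinant at an invertible matrix $A$ is $H\mapsto\det A\cdot\operatorname{tr}(A^{-1}H)$, and $\operatorname{tr}(A^{-1}H)=\langle A^{-T},H\rangle$, where $A^{-T}=(A^{-1})^T$. So the normal line to $\mathsf{SL}(n)$ at $A$ is $\mathbb RA^{-T}$, and a curve $A(t)$ in $\mathsf{SL}(n)$ is a geodesic if and only if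
\begin{equation}\label{eq:geodesic}
A''(t)=\lambda(t)\,A(t)^{-T}\qquad\text{for some scalar function }\lambda(t).
\end{equation}
We call $\lambda$ the \emph{multiplier}. Unbounded geodesics are easy to find: if $N\ne0$ is nilpotent, the straight line $I+tN$ lies in $\mathsf{SL}(n)$ and has $\lambda=0$.

Boundedness is a matter of the sign of $\lambda$. Since $\langle A,A^{-T}\rangle=n$, equation \eqref{eq:geodesic} gives
\begin{equation}\label{eq:norm}
\tfrac12\,\frac{d^2}{dt^2}|A|^2=|A'|^2+n\lambda .
\end{equation}
On a non-constant geodesic $|A'|^2$ is a positive constant, so if $\lambda\ge0$ throughout, then $|A|^2$ grows at least quadratically. A bounded geodesic therefore needs negative values of $\lambda$. Differentiating $\operatorname{tr}(A^{-1}A')=0$ and using \eqref{eq:geodesic}, we find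
\[
\lambda\,|A^{-1}|^2=\operatorname{tr}\bigl((A^{-1}A')^2\bigr)=|M_+|^2-|M_-|^2,
\]
where $M_+$ and $M_-$ are the symmetric and antisymmetric parts of $A^{-1}A'$. Thus $\lambda<0$ means that the motion rotates more than it stretches, and pure rotations are the first candidates for bounded geodesics.

\subsection*{Rotations and parity}
Let $X$ be antisymmetric. The curve $A(t)=e^{tX}$ has $A''=X^2A$ and $A^{-T}=A$, so it is a geodesic exactly when $X^2$ is a multiple of $I$. For even $n$ this gives the closed geodesic $\operatorname{diag}(R(t),\dots,R(t))$, where $R(\theta)$ is the $2\times2$ rotation by the angle $\theta$. For odd $n$ the rotation $e^{tX}$ has a fixed axis, along which nothing accelerates, and this rules out every curve obtained by rotating a fixed matrix from one side.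

\begin{proposition}\label{prop:onesided}
Let $n$ be odd. No non-constant geodesic of $\mathsf{SL}(n)$ has the form $e^{tX}B$ or $Be^{tX}$ with $X$ antisymmetric.
\end{proposition}

\begin{proof}
Transposition is an isometry of $\mathsf{SL}(n)$, so it suffices to treat $e^{tX}B$. At $t=0$, equation \eqref{eq:geodesic} reads $X^2B=\mu B^{-T}$ with $\mu=\lambda(0)$. Since $n$ is odd, $\det X=\det X^T=\det(-X)=-\det X$, so there is $v\ne0$ with $v^TX=0$. Then $\mu\,v^TB^{-T}=0$, hence $\mu=0$ and $X^2=0$. Finally $|X|^2=-\operatorname{tr}X^2=0$.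
\end{proof}

This suggests that parity decides the question. The following conjecture comes from the paper of Rosevear, Sottile and Wong \cite{RSW}.

\begin{quote}
\textbf{Conjecture.} If $n\ge3$ is odd, then every non-constant geodesic of $\mathsf{SL}(n)$ with the Hilbert--Schmidt metric is unbounded.
\end{quote}

\subsection*{Results}
The conjecture is false in every odd dimension.

\begin{theorem}\label{thm:A}
For every odd $n\ge3$, $\mathsf{SL}(n)$ has a non-constant closed, hence bounded, geodesic.
\end{theorem}

Together with the example for even $n$, this shows that $\mathsf{SL}(n)$ has non-constant closed geodesics for all $n\ge2$. The way around Proposition~\ref{prop:onesided} is to rotate on both sides: for $A(t)=e^{tX}Be^{-tY}$ we have $v^TA''(0)=v^TBY^2$ when $v^TX=0$, and this need not vanish.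

For $n=3$ all geodesics of this two-sided form can be found. Call a geodesic of $\mathsf{SL}(3)$ \emph{rigid} if $A(t)=e^{tX}Be^{-tY}$ with $X,Y$ antisymmetric and $B\in\mathsf{SL}(3)$; these are the geodesics that are orbits of one-parameter subgroups of $\mathsf{SO}(3)\times\mathsf{SO}(3)$ acting by $(U,V)\cdot A=UAV^{-1}$. The singular values of $A(t)$ do not depend on $t$, and a rigid geodesic is bounded. The maps $A\mapsto PAQ$ with $P,Q\in\mathsf O(3)$ and $\det P\det Q=1$ are isometries of $\mathsf{SL}(3)$. Two geodesics are \emph{equivalent} if they are related by such a map and an affine change of time $t\mapsto\alpha t+\tau$ with $\alpha\ne0$. For $v\in\mathbb R^3$ write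
\[
\hat v=\begin{pmatrix}0&-v_3&v_2\\ v_3&0&-v_1\\ -v_2&v_1&0\end{pmatrix}.
\]

\begin{theorem}\label{thm:B}
For $g>0$ put $h=g+1/g\ge2$. Let $c\in[\sqrt3-1,1)$ be the unique solution of the first equation in
\begin{equation}\label{eq:params}
h=\frac{c(2+c^2)}{2(1-c^2)},\qquad b=\sqrt{\frac{4-c^2}{1-c^2}},\qquad f=\frac{c+2g}{bg},
\end{equation}
define $b$ and $f$ by the other two, and put $A_g(t)=e^{t\hat\omega}De^{-t\hat\zeta}$ with
\begin{equation}\label{eq:normalform}
D=(bc)^{-1/3}\operatorname{diag}(1,b,c),\quad \omega=\bigl(0,\sqrt{bf},\sqrt{cg}\bigr),\quad \zeta=\bigl(0,-g\sqrt{bf},f\sqrt{cg}\bigr).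
\end{equation}
\begin{enumerate}
\item[(i)] $A_g$ is a non-constant bounded geodesic of $\mathsf{SL}(3)$. Every non-constant rigid geodesic of $\mathsf{SL}(3)$ is equivalent to $A_g$ for exactly one $g>0$. The transpose $A_g^T$ is equivalent to $A_{1/g}$.
\item[(ii)] A triple of positive numbers with product $1$ is the triple of singular values of a non-constant rigid geodesic if and only if it can be labeled $a_1,a_2,a_3$ so that
\begin{equation}\label{eq:singular}
(a_2^2-a_1^2)(a_1^2-a_3^2)=3a_1^4,\qquad a_2\ge a_3+2a_1 .
\end{equation}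
In that case $a_3<a_1<a_2$.
\item[(iii)] The ratio $\rho(g)=|\zeta|/|\omega|$ takes every value in $(0,\infty)$, and $A_g$ is closed if and only if $\rho(g)\in\mathbb Q$. Hence the family contains infinitely many pairwise inequivalent closed geodesics and uncountably many pairwise inequivalent bounded geodesics that are not closed.
\end{enumerate}
\end{theorem}

Here $\omega$ and $\zeta$ are the angular velocities of the left and right rotation. Both are perpendicular to the coordinate axis that carries the middle singular value, and $-g=\zeta_2/\omega_2$ and $f=\zeta_3/\omega_3$ are the ratios of their components. We write $D_g,\omega_g,\zeta_g$ when the parameter must be shown. The theorem concerns rigid geodesics only and makes no statement about other bounded geodesics. Adding rotating $2\times2$ blocks carries the family to all odd dimensions.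

\begin{corollary}\label{cor:C}
Let $n=3+2k$ and $g>0$, and let $\mu_g<0$ be the constant with $A_g''=\mu_gA_g^{-T}$. For $\kappa,r_1,\dots,r_k>0$ with $\kappa^3r_1^2\cdots r_k^2=1$ set $\nu_j=\kappa\sqrt{-\mu_g}/r_j$. Then
\[
\operatorname{diag}\bigl(\kappa A_g(t),\,r_1R(\nu_1t),\dots,r_kR(\nu_kt)\bigr)
\]
is a non-constant bounded geodesic of $\mathsf{SL}(n)$. Thus for odd $n$ bounded geodesics occur in families with $(n-1)/2$ continuous shape parameters: $g$, and $\kappa,r_1,\dots,r_k$ subject to one constraint.
\end{corollary}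

\section{Two-sided rotations and block sums}\label{sec:tools}

Along a curve $e^{tX}Be^{-tY}$ both sides of \eqref{eq:geodesic} are transported by the same rotations, so the differential equation becomes one algebraic equation. It is convenient to allow any nonzero determinant and to normalize at the end.

\begin{lemma}\label{lem:algebraic}
Let $B\in\mathcal M(n)$ be invertible, let $X,Y$ be antisymmetric, and let $A(t)=e^{tX}Be^{-tY}$. Then $|A(t)|=|B|$ and $\det A(t)=\det B$. For $\mu\in\mathbb R$, we have $A''=\mu A^{-T}$ for all $t$ if and only if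
\begin{equation}\label{eq:algebraic}
X^2B-2XBY+BY^2=\mu B^{-T}.
\end{equation}
In that case $\mu=-|A'|^2/n$, so $\mu<0$ if $A$ is non-constant and $\mu=0$ if $A$ is constant. If $\det B=1$, then $A$ is a geodesic of $\mathsf{SL}(n)$ if and only if \eqref{eq:algebraic} holds for some $\mu$.
\end{lemma}

\begin{proof}
The matrices $e^{tX}$ and $e^{tY}$ are orthogonal with determinant $1$. This gives the first claim and $A^{-T}=e^{tX}B^{-T}e^{-tY}$. Differentiating twice gives $A''=e^{tX}(X^2B-2XBY+BY^2)e^{-tY}$, which proves the second claim. The derivation of \eqref{eq:norm} did not use $\det A=1$, and its left side vanishes because $|A|$ is constant, so $\mu=-|A'|^2/n$. If $\det B=1$ and $A$ is a geodesic, then \eqref{eq:geodesic} at $t=0$ is \eqref{eq:algebraic} with $\mu=\lambda(0)$; the converse follows from the second claim.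
\end{proof}

For any curve of invertible matrices and any $\kappa\ne0$ we have the scaling rule
\begin{equation}\label{eq:scaling}
A''=\mu A^{-T}\iff(\kappa A)''=\kappa^2\mu\,(\kappa A)^{-T}.
\end{equation}

A block diagonal curve of determinant $1$ is a geodesic when all its blocks satisfy \eqref{eq:geodesic} with the same multiplier. A constant $1\times1$ block has multiplier $0$ and is useless by \eqref{eq:norm}. A rotating $2\times2$ block can be tuned to any negative multiplier by adjusting its speed. So the odd case reduces to finding one $3\times3$ block.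

\begin{lemma}\label{lem:blocks}
Let $C(t)$ be a curve in $\mathcal M(3)$ with constant determinant $\delta>0$ and $C''=\mu C^{-T}$ for a constant $\mu<0$. Let $k\ge0$, let $\kappa,r_1,\dots,r_k>0$ satisfy $\delta\kappa^3r_1^2\cdots r_k^2=1$, and set $\nu_j=\kappa\sqrt{-\mu}/r_j$. Then
\[
A(t)=\operatorname{diag}\bigl(\kappa C(t),\,r_1R(\nu_1t),\dots,r_kR(\nu_kt)\bigr)
\]
is a non-constant geodesic of $\mathsf{SL}(3+2k)$, and $|A|^2=\kappa^2|C|^2+2\sum_jr_j^2$.
\end{lemma}

\begin{proof}
The determinant is $\delta\kappa^3r_1^2\cdots r_k^2=1$. By \eqref{eq:scaling} the first block has multiplier $\kappa^2\mu$. A block $G=r_jR(\nu_jt)$ has $G^{-T}=G/r_j^2$, so $G''=-\nu_j^2G=-\nu_j^2r_j^2G^{-T}=\kappa^2\mu\,G^{-T}$. Hence $A''=\kappa^2\mu A^{-T}\ne0$.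
\end{proof}

We recall the standard facts about antisymmetric $3\times3$ matrices. Each is $\hat v$ for a unique $v$; we have $\hat vw=v\times w$, $|\hat v|^2=2|v|^2$, and $\hat v_{ij}=-\varepsilon_{ijk}v_k$ when $\{i,j,k\}=\{1,2,3\}$, where $\varepsilon_{ijk}$ is the sign of the permutation. Moreover
\begin{equation}\label{eq:hat}
\hat v^2=vv^T-|v|^2I,\qquad P\hat vP^T=\hat w\ \text{ with }\ w=(\det P)\,Pv\quad\text{for }P\in\mathsf O(3).
\end{equation}
For $v\ne0$, the matrix $e^{t\hat v}$ is the rotation about the line $\mathbb Rv$ by the angle $t|v|$; it equals $I$ if and only if $t|v|\in2\pi\mathbb Z$. An element of $\mathsf{SO}(3)$ other than $I$ fixes exactly one line pointwise.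

\section{A closed geodesic of symmetric matrices}\label{sec:example}

We look for a solution of \eqref{eq:algebraic} with $n=3$ and $\mu\ne0$. The choice $Y=X$ has the advantage that only one angular speed occurs, so that a solution is automatically periodic. Take then $e^{tX}\Sigma e^{-tX}$ with $\Sigma$ diagonal and invertible. Equation \eqref{eq:algebraic} becomes
\[
S:=X^2\Sigma-2X\Sigma X+\Sigma X^2=\mu\,\Sigma^{-1}.
\]
The trace of $S$ is zero, so $\mu\ne0$ forces $\operatorname{tr}\Sigma^{-1}=0$: the matrix $\Sigma$ must be indefinite.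

By \eqref{eq:scaling} we may take $\Sigma=\operatorname{diag}(1,\sigma_2,\sigma_3)$. We try an axis in the plane of the last two eigenvectors, $X=\hat\omega$ with $\omega=(0,q,p)$. Then
\[
X=\begin{pmatrix}0&-p&q\\p&0&0\\-q&0&0\end{pmatrix},\qquad
X^2=\begin{pmatrix}-p^2-q^2&0&0\\0&-p^2&pq\\0&pq&-q^2\end{pmatrix},
\]
\[
\Sigma X=\begin{pmatrix}0&-p&q\\ \sigma_2p&0&0\\-\sigma_3q&0&0\end{pmatrix},\qquad
X\Sigma X=\begin{pmatrix}-\sigma_2p^2-\sigma_3q^2&0&0\\0&-p^2&pq\\0&pq&-q^2\end{pmatrix},
\]
and therefore
\[
S=\begin{pmatrix}2(\sigma_2-1)p^2+2(\sigma_3-1)q^2&0&0\\0&2(1-\sigma_2)p^2&pq(\sigma_2+\sigma_3-2)\\0&pq(\sigma_2+\sigma_3-2)&2(1-\sigma_3)q^2\end{pmatrix}.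
\]
If $p=0$ or $q=0$, that is, if the axis is an eigenvector of $\Sigma$, a diagonal entry of $S$ vanishes and $\mu=0$. So $pq\ne0$, and the off-diagonal entry requires $\sigma_2+\sigma_3=2$. The trace condition $1+(\sigma_2+\sigma_3)/(\sigma_2\sigma_3)=0$ then gives $\sigma_2\sigma_3=-2$. Thus $\sigma_2,\sigma_3$ are the roots of $\sigma^2-2\sigma-2=0$, and we take
\[
\sigma_2=1+\sqrt3,\qquad\sigma_3=1-\sqrt3 .
\]
With these values $S$ is diagonal, and the three remaining equations $S_{11}=\mu$, $\sigma_2S_{22}=\mu$, $\sigma_3S_{33}=\mu$ read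
\[
2\sqrt3\,(p^2-q^2)=\mu,\qquad-2\sqrt3\,(\sqrt3+1)\,p^2=\mu,\qquad-2\sqrt3\,(\sqrt3-1)\,q^2=\mu .
\]
All three hold for
\begin{equation}\label{eq:pq}
p=\sqrt{\sqrt3-1},\qquad q=\sqrt{\sqrt3+1},\qquad\mu=-4\sqrt3 ,
\end{equation}
because $p^2-q^2=-2$ and $(\sqrt3+1)(\sqrt3-1)=2$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $\Sigma=\operatorname{diag}(1,1+\sqrt3,1-\sqrt3)$ and $X=\hat\omega$, $\omega=(0,q,p)$, with $p,q$ as in \eqref{eq:pq}. Since $\det\Sigma=-2$, we change the sign and put
\begin{equation}\label{eq:C}
C(t)=-e^{tX}\Sigma e^{-tX}.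
\end{equation}
By the computation above, Lemma~\ref{lem:algebraic}, and \eqref{eq:scaling} with $\kappa=-1$, we have $C''=-4\sqrt3\,C^{-T}$ and $\det C=2$. With $\Omega^2=|\omega|^2=p^2+q^2=2\sqrt3$, the curve $C$ has period $2\pi/\Omega$.

Write $n=3+2k$. To keep this period we choose the radii in Lemma~\ref{lem:blocks} so that every block turns with speed $\Omega$. Take $\kappa=2^{-(k+1)/n}$ and $r_j=\sqrt2\,\kappa$. Then $2\kappa^3(2\kappa^2)^k=2^{k+1}\kappa^n=1$ and $\nu_j^2=4\sqrt3/2=\Omega^2$. By Lemma~\ref{lem:blocks},
\[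
A(t)=\operatorname{diag}\bigl(\kappa C(t),\ \sqrt2\,\kappa R(\Omega t),\dots,\sqrt2\,\kappa R(\Omega t)\bigr)
\]
is a non-constant geodesic of $\mathsf{SL}(n)$. It has period $2\pi/\Omega$ and constant norm.
\end{proof}

The example rests on two choices that look arbitrary: the position of the axis, and $Y=X$. The classification shows that the first is forced and that the second selects one member of a one-parameter family.

\section{The equations of a rigid geodesic of $\mathsf{SL}(3)$}\label{sec:equations}

Equivalence preserves rigidity, since for $A(t)=e^{tX}Be^{-tY}$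
\begin{equation}\label{eq:equiv}
PA(\alpha t+\tau)Q=e^{t\alpha PXP^T}\,\bigl(PA(\tau)Q\bigr)\,e^{-t\alpha Q^TYQ}.
\end{equation}
By the singular value decomposition, $B=UDV$ with $U,V\in\mathsf O(3)$ and $D=\operatorname{diag}(a_1,a_2,a_3)$, $a_i>0$; from $\det B=1$ we get $\det U\det V=1=\det D$. Taking $P=U^T$ and $Q=V^T$ in \eqref{eq:equiv}, we may assume $B=D$. The signs that made $\Sigma$ indefinite in Section~\ref{sec:example} are now moved from the matrix into the relation between $X$ and $Y$.

\begin{lemma}\label{lem:components}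
Let $D=\operatorname{diag}(a_1,a_2,a_3)$ with $a_i>0$, $X=\hat\omega$ and $Y=\hat\zeta$. Then \eqref{eq:algebraic} with $B=D$ holds if and only if, for all $\{i,j,k\}=\{1,2,3\}$,
\begin{gather}
a_j\omega_i\omega_j+a_i\zeta_i\zeta_j-2a_k\omega_j\zeta_i=0,\tag{$E_{ij}$}\\
-a_i(\omega_j^2+\omega_k^2+\zeta_j^2+\zeta_k^2)+2a_j\omega_k\zeta_k+2a_k\omega_j\zeta_j=\mu/a_i.\tag{$F_i$}
\end{gather}
\end{lemma}

\begin{proof}
By \eqref{eq:hat}, $(X^2D)_{ij}=a_j\omega_i\omega_j$ and $(DY^2)_{ij}=a_i\zeta_i\zeta_j$, while $(X^2D)_{ii}=-a_i(\omega_j^2+\omega_k^2)$ and $(DY^2)_{ii}=-a_i(\zeta_j^2+\zeta_k^2)$. As $X$ and $Y$ have zero diagonal,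
\[
(XDY)_{ij}=X_{ik}a_kY_{kj}=\varepsilon_{ikj}\varepsilon_{kji}\,a_k\omega_j\zeta_i=a_k\omega_j\zeta_i,
\]
because $(k,j,i)$ is a cyclic shift of $(i,k,j)$. Also $X_{ij}Y_{ji}=\varepsilon_{ijk}\varepsilon_{jik}\,\omega_k\zeta_k=-\omega_k\zeta_k$, so that $(XDY)_{ii}=X_{ij}a_jY_{ji}+X_{ik}a_kY_{ki}=-a_j\omega_k\zeta_k-a_k\omega_j\zeta_j$.
\end{proof}

These are nine equations, quadratic in $(\omega,\zeta)$. What makes them tractable is that $(E_{ij})$ and $(E_{ji})$ involve only the components with indices $i$ and $j$ and are linear in $(\omega_j,\zeta_j)$. This suggests recording which pairs $(\omega_j,\zeta_j)$ vanish. Call the index $j$ \emph{active} if $(\omega_j,\zeta_j)\ne(0,0)$.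

\begin{lemma}\label{lem:active}
Suppose that the equations of Lemma~\ref{lem:components} hold with $\mu\ne0$. Then exactly two indices are active, and $\omega_i\zeta_i\ne0$ for each active index $i$.
\end{lemma}

\begin{proof}
If at most one index is active, choose $i$ so that the other two indices are inactive. The left side of $(F_i)$ is then $0$, so $\mu=0$, which is excluded.

Let $j$ be active and $i\ne j$. Equations $(E_{ij})$ and $(E_{ji})$ say that the nonzero vector $(\omega_j,\zeta_j)^T$ lies in the kernel of
\[
\begin{pmatrix}a_j\omega_i-2a_k\zeta_i&a_i\zeta_i\\ a_i\omega_i&a_j\zeta_i-2a_k\omega_i\end{pmatrix}.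
\]
The determinant vanishes, that is,
\begin{equation}\label{eq:det}
(a_j^2+4a_k^2-a_i^2)\,\omega_i\zeta_i=2a_ja_k\,(\omega_i^2+\zeta_i^2).
\end{equation}
If $i$ is active too, the right side is positive, so $\omega_i\zeta_i\ne0$. Since at least two indices are active, this proves the last claim.

Suppose that all three indices are active. Then \eqref{eq:det} also holds with $j$ and $k$ interchanged, and the right side is symmetric in $j,k$. Subtracting gives $3(a_k^2-a_j^2)\omega_i\zeta_i=0$, so $a_j=a_k$. This holds for every $i$, so $a_1=a_2=a_3$, and \eqref{eq:det} becomes $(\omega_i-\zeta_i)^2=0$. Thus $X=Y$ and $D$ is scalar, so the left side of \eqref{eq:algebraic} vanishes and $\mu=0$, which is excluded.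
\end{proof}

So both rotation axes lie in one coordinate plane, as in Section~\ref{sec:example}. Up to the scale of $D$, there remain seven unknowns (two ratios of singular values, four components, and $\mu$) and five equations. One of the two expected free parameters is the scale of time. To isolate the other we pass to the ratios $\zeta_i/\omega_i$, which do not depend on that scale.

\begin{proposition}\label{prop:reduced}
Every non-constant rigid geodesic of $\mathsf{SL}(3)$ is equivalent to $e^{t\hat\omega}De^{-t\hat\zeta}$, where $D,\omega,\zeta$ are given by \eqref{eq:normalform} for some $b,c,f,g>0$ satisfying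
\begin{gather}
bfg=c+2g,\qquad b=f(2+cg),\label{eq:offdiag}\\
bf(1+g^2)+cg(1+f^2)=bcfg\,(bf+cg).\label{eq:diag}
\end{gather}
Conversely, if $b,c,f,g>0$ satisfy \eqref{eq:offdiag} and \eqref{eq:diag}, this curve is a non-constant geodesic with multiplier $-(bc)^{1/3}fg\,(bf+cg)$.
\end{proposition}

\begin{proof}
Let $e^{t\hat\omega}De^{-t\hat\zeta}$ be a non-constant geodesic with $D$ positive diagonal. By Lemma~\ref{lem:algebraic}, $\mu\ne0$, so Lemma~\ref{lem:active} applies. Conjugation by a permutation matrix $P$ is an equivalence. It permutes the entries of $D$, and by \eqref{eq:hat} it permutes the components of $\omega$ and of $\zeta$ in the same way and multiplies both vectors by $\det P$. The ratios $\zeta_i/\omega_i$ are therefore only permuted. We may assume that the active indices are $2$ and $3$, and we put $f_i=\zeta_i/\omega_i\ne0$ for $i=2,3$.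

Each term of an equation $(E_{ij})$ with $1\in\{i,j\}$ contains $\omega_1$ or $\zeta_1$, so these four equations hold trivially. Dividing $(E_{23})$ and $(E_{32})$ by $\omega_2\omega_3$ gives
\begin{equation}\label{eq:E23}
a_3+a_2f_2f_3=2a_1f_2,\qquad a_2+a_3f_2f_3=2a_1f_3 .
\end{equation}
Equations $(F_2)$ and $(F_3)$ read $-\mu=a_2\omega_3^2\,[a_2(1+f_3^2)-2a_1f_3]$ and $-\mu=a_3\omega_2^2\,[a_3(1+f_2^2)-2a_1f_2]$. Eliminating $a_1$ by \eqref{eq:E23}, we see that they are equivalent to
\begin{equation}\label{eq:F23}
-\mu=\omega_3^2\,a_2f_3\,(a_2f_3-a_3f_2)=\omega_2^2\,a_3f_2\,(a_3f_2-a_2f_3).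
\end{equation}
Since $\mu\ne0$, we may cancel $a_2f_3-a_3f_2$ and obtain $\omega_3^2a_2f_3=-\omega_2^2a_3f_2$. Hence $f_2f_3<0$; this is the counterpart of the indefiniteness of $\Sigma$. Interchanging the indices $2$ and $3$ if necessary, we have $f:=f_3>0$ and $g:=-f_2>0$.

Put $b=a_2/a_1$ and $c=a_3/a_1$; then $a_1=(bc)^{-1/3}$ because $\det D=1$. By \eqref{eq:scaling} we may replace $D$ by $\operatorname{diag}(1,b,c)$ in the equations if we replace $\mu$ by $\mu_0=\mu/a_1^2$. Then \eqref{eq:E23} is \eqref{eq:offdiag}, and \eqref{eq:F23} holds if and only if there is $s>0$ with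
\begin{equation}\label{eq:s}
\omega_2^2=s\,bf,\qquad\omega_3^2=s\,cg,\qquad-\mu_0=s\,bcfg\,(bf+cg).
\end{equation}
The last equation $(F_1)$ reads
\[
\omega_2^2(1+g^2)+\omega_3^2(1+f^2)-2\,(bf\omega_3^2-cg\,\omega_2^2)=-\mu_0 .
\]
By \eqref{eq:s} the last bracket is zero, and dividing by $s$ gives \eqref{eq:diag}.

It remains to normalize $s$ and the signs. By \eqref{eq:hat}, conjugation by $\operatorname{diag}(1,1,-1)$ sends a vector $(0,v_2,v_3)$ to $(0,-v_2,v_3)$, and conjugation by $\operatorname{diag}(1,-1,1)$ sends it to $(0,v_2,-v_3)$. Both fix $D$ and the ratios $f_i$, so we may assume $\omega_2,\omega_3>0$. The change of time $t\mapsto t/\sqrt s$ divides $\omega$ and $\zeta$ by $\sqrt s$. We arrive at \eqref{eq:normalform}.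

Conversely, let $b,c,f,g>0$ satisfy \eqref{eq:offdiag} and \eqref{eq:diag}, let $\omega,\zeta$ be as in \eqref{eq:normalform}, and define $\mu_0$ by \eqref{eq:s} with $s=1$. For the matrix $\operatorname{diag}(1,b,c)$, equation \eqref{eq:offdiag} gives $(E_{23})$ and $(E_{32})$, equation \eqref{eq:s} gives \eqref{eq:F23} and hence $(F_2)$ and $(F_3)$, and \eqref{eq:diag} gives $(F_1)$. Scaling by $(bc)^{-1/3}$ produces determinant $1$ and the multiplier $(bc)^{-2/3}\mu_0$, which is the stated one. It is nonzero, so the geodesic is non-constant.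
\end{proof}

We now solve the three equations \eqref{eq:offdiag}, \eqref{eq:diag} for $b,c,f$ in terms of $g$. After eliminating $f$, the parameter $g$ enters only through $h=g+1/g$, and $h$ enters linearly. Eliminating $h$ leaves a relation between the singular values alone, and this relation factors.

\begin{lemma}\label{lem:solve}
The function $\varphi(c)=\frac{c(2+c^2)}{2(1-c^2)}$ is a continuous, strictly increasing bijection from $[\sqrt3-1,1)$ onto $[2,\infty)$. For $b,c,f,g>0$ and $h=g+1/g$ the following are equivalent: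
\begin{enumerate}
\item[(a)] \eqref{eq:offdiag} and \eqref{eq:diag} hold;
\item[(b)] the following equations hold:
\begin{gather}
b^2=c^2+4+2ch,\qquad f=\frac{c+2g}{bg},\label{eq:bsq}\\
(b^2-1)(1-c^2)=3;\label{eq:curve}
\end{gather}
\item[(c)] $c\in[\sqrt3-1,1)$ and \eqref{eq:params} holds.
\end{enumerate}
In that case $c<1<b$.
\end{lemma}

\begin{proof}
On $(0,1)$ the numerator of $\varphi$ is positive and increasing, and the denominator is positive and decreases to $0$. So $\varphi$ is strictly increasing on $(0,1)$ and tends to $\infty$ as $c\to1$. At $c=\sqrt3-1$ we have $c^2=4-2\sqrt3$ and $c(2+c^2)=(\sqrt3-1)(6-2\sqrt3)=4(2\sqrt3-3)=4(1-c^2)$, so $\varphi=2$.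

\emph{\eqref{eq:offdiag} is equivalent to \eqref{eq:bsq}.} Expanding the product gives the identity
\begin{equation}\label{eq:product}
(c+2g)(2+cg)=g\,(c^2+4+2ch).
\end{equation}
Multiplying the two equations \eqref{eq:offdiag} and dividing by $f$ gives $b^2g=(c+2g)(2+cg)$, so \eqref{eq:bsq} follows. Conversely, \eqref{eq:bsq} gives $bfg=c+2g$ and $f(2+cg)=(c+2g)(2+cg)/(bg)=b$.

\emph{Given \eqref{eq:bsq}, equation \eqref{eq:diag} is equivalent to \eqref{eq:curve}.} Divide \eqref{eq:diag} by $bf$ and use $bf=(c+2g)/g$ and $f/b=1/(2+cg)$: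
\[
1+g^2+\frac{cg^2}{c+2g}+\frac{cg}{2+cg}=c^2(1+g^2)+2cg .
\]
By \eqref{eq:product},
\[
\frac g{c+2g}+\frac1{2+cg}=\frac{4g+c(1+g^2)}{(c+2g)(2+cg)}=\frac{4+ch}{b^2},
\]
so dividing by $g$ yields $h+c(4+ch)/b^2=c^2h+2c$. Multiply by $2cb^2$, put $x=b^2$ and $y=c^2$, and substitute $2ch=x-y-4$:
\[
0=x(x-y-4)(1-y)+y(x-y+4)-4xy .
\]
The terms containing $x-y$ sum to $(x-y)(x-xy+y)$, and the others sum to $-4x(1-y)+4y-4xy=-4(x-y)$. So the right side equals
\[
(x-y)(x-xy+y-4)=(x-y)\bigl[(x-1)(1-y)-3\bigr].
\]
Every step was a multiplication by a positive number, and $x>y$ by \eqref{eq:bsq}. This proves the claim, and with it the equivalence of (a) and (b).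

\emph{(b) is equivalent to (c).} Assume (b). By \eqref{eq:curve}, $x-1$ and $1-y$ have the same sign, and the case $x<1<y$ contradicts $x>y$. So $c<1<b$. For $y<1$, equation \eqref{eq:curve} is equivalent to $x=(4-y)/(1-y)$, and then
\[
x-y-4=\frac{4-y-(y+4)(1-y)}{1-y}=\frac{2y+y^2}{1-y}=2c\,\varphi(c).
\]
Hence the first equation of \eqref{eq:bsq} says $h=\varphi(c)$, and $h\ge2$ gives $c\ge\sqrt3-1$. This is (c). Conversely, under (c) the formula for $b$ gives \eqref{eq:curve}, and the last display gives $x-y-4=2ch$.
\end{proof}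

\section{The family $A_g$}\label{sec:family}

We prove Theorem~\ref{thm:B} and Corollary~\ref{cor:C}. Throughout, $b,c,f$ are the functions of $g$ given by \eqref{eq:params}, and $J=\operatorname{diag}(1,1,-1)$.

\subsection*{Existence and normal form}
By Lemma~\ref{lem:solve}, for each $g>0$ the system \eqref{eq:offdiag}, \eqref{eq:diag} has exactly one positive solution $(b,c,f)$, namely \eqref{eq:params}. By Proposition~\ref{prop:reduced}, each $A_g$ is a non-constant geodesic, of constant norm and with multiplier $\mu_g=-(bc)^{1/3}fg\,(bf+cg)$, and every non-constant rigid geodesic is equivalent to some $A_g$.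

\subsection*{Transposition}
Replacing $g$ by $1/g$ leaves $h$, and hence $c$, $b$ and $D$, unchanged, and replaces $f$ by $(2+cg)/b=1/f$. Therefore
\begin{equation}\label{eq:inverse}
\begin{aligned}
fg\,\omega_{1/g}&=fg\,\bigl(0,\sqrt{b/f},\sqrt{c/g}\bigr)=\bigl(0,g\sqrt{bf},f\sqrt{cg}\bigr),\\
fg\,\zeta_{1/g}&=\bigl(0,-f\sqrt{b/f},g\sqrt{c/g}\bigr)=\bigl(0,-\sqrt{bf},\sqrt{cg}\bigr).
\end{aligned}
\end{equation}
The vectors on the right are $\zeta_g$ and $\omega_g$ with the sign of the second component reversed, which is the effect of conjugation by $J$. Since $A_g(t)^T=e^{t\hat\zeta_g}D_ge^{-t\hat\omega_g}$, we obtain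
\[
J\,A_g(t)^TJ=A_{1/g}(fg\,t).
\]
So $A_g^T$ is equivalent to $A_{1/g}$. Taking lengths in \eqref{eq:inverse} gives $\rho(1/g)=1/\rho(g)$.

For $g=1$ we have $h=2$, so $c=\sqrt3-1$, $b^2=c^2+4+4c=(\sqrt3+1)^2$ and $f=1$. With $p,q,\Sigma,X$ as in Section~\ref{sec:example}, this gives $\hat\omega_1=X$, $\hat\zeta_1=JXJ$ and $D_1=2^{-1/3}\Sigma J$. Hence $A_1(t)=-2^{-1/3}C(t)J$ with $C$ as in \eqref{eq:C}, and $A_1$ is equivalent to the geodesic of Theorem~\ref{thm:A} for $n=3$.

\subsection*{Uniqueness of $g$}
The singular values determine $g$ only up to $g\mapsto1/g$, so a second invariant is needed. We show that $\rho$ is invariant under equivalence and that it separates $g$ from $1/g$.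

We have $|\omega|^2=bf+cg$ and $|\zeta|^2=bfg^2+cgf^2$. The two equations \eqref{eq:offdiag} give
\[
f^2=\frac{c+2g}{bg}\cdot\frac b{2+cg}=\frac{c+2g}{g(2+cg)},\qquad f^2-1=\frac{c(1-g^2)}{g(2+cg)} .
\]
Therefore
\[
|\zeta|^2-|\omega|^2=(g^2-1)\Bigl[\frac{c+2g}g-\frac{c^2}{2+cg}\Bigr]=(g^2-1)\,\frac{2c+4g+2cg^2}{g(2+cg)},
\]
so $\rho(g)-1$ has the sign of $g-1$.

Suppose that $A_{g'}(t)=PA_g(\alpha t+\tau)Q$. The two curves have the same singular values. Since $c<1<b$, the number $c$ is the ratio of the smallest singular value to the middle one, so $c$ and $h=\varphi(c)$ agree for $g$ and $g'$. Thus $g'\in\{g,1/g\}$ and $D_{g'}=D_g=D=\operatorname{diag}(a_1,a_2,a_3)$. By \eqref{eq:equiv}, $A_{g'}(t)=e^{tX'}De^{-tY'}$ with $X'=\alpha P\hat\omega_gP^T$ and $Y'=\alpha Q^T\hat\zeta_gQ$. Comparing the derivative at $t=0$ with that of $e^{t\hat\omega_{g'}}De^{-t\hat\zeta_{g'}}$ gives $KD=DL$ for the antisymmetric matrices $K=X'-\hat\omega_{g'}$ and $L=Y'-\hat\zeta_{g'}$. For $i\ne j$, the entries $(i,j)$ and $(j,i)$ of this equation are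
\[
a_jK_{ij}=a_iL_{ij},\qquad a_iK_{ij}=a_jL_{ij}.
\]
This linear system has determinant $\pm(a_i^2-a_j^2)\ne0$, because the singular values are distinct. So $K=L=0$, whence $|\omega_{g'}|=|\alpha|\,|\omega_g|$, $|\zeta_{g'}|=|\alpha|\,|\zeta_g|$ and $\rho(g')=\rho(g)$. Then $g'-1$ and $g-1$ have the same sign, and $g'\in\{g,1/g\}$ forces $g'=g$. A geodesic equivalent to both $A_g$ and $A_{g'}$ makes these two equivalent, so part (i) is proved.

\subsection*{Singular values}
Equivalence preserves singular values, so by part (i) the triples that occur are $(a_1,a_2,a_3)=(bc)^{-1/3}(1,b,c)$. In terms of $b=a_2/a_1$ and $c=a_3/a_1$, the first relation in \eqref{eq:singular} is \eqref{eq:curve} and the second is $b\ge c+2$. For $A_g$ both hold, since $b^2=c^2+4+2ch\ge(c+2)^2$ by \eqref{eq:bsq}. Conversely, let a triple with product $1$ satisfy \eqref{eq:singular}, and define $b,c$ as these ratios. Then $h:=(b^2-c^2-4)/(2c)\ge2$, so there is $g>0$ with $g+1/g=h$. Define $f$ by the second equation of \eqref{eq:bsq}. Condition (b) of Lemma~\ref{lem:solve} holds,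 hence so does (c), and the triple is that of $A_g$ because $a_1^3bc=1$. The lemma also gives $c<1<b$, that is, $a_3<a_1<a_2$. This proves part (ii). Equality $a_2=a_3+2a_1$ holds exactly for $g=1$; every other admissible triple is shared by the two inequivalent geodesics $A_g$ and $A_{1/g}$.

\subsection*{Closed and non-closed members}
Since $\varphi$ has a continuous inverse, $c,b,f$ and $\rho$ depend continuously on $g$. Inserting $bf=(c+2g)/g$ and the formula for $f^2$, we get
\[
\rho(g)^2=\frac{(c+2g)g+\dfrac{c(c+2g)}{2+cg}}{\dfrac{c+2g}g+cg}.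
\]
As $g\to0$ we have $h\to\infty$, so $c\to1$. The numerator tends to $\frac12$ and the denominator to $\infty$, so $\rho(g)\to0$. By $\rho(1/g)=1/\rho(g)$, also $\rho(g)\to\infty$ as $g\to\infty$. By the intermediate value theorem $\rho$ takes every value in $(0,\infty)$.

If $\rho(g)=m/l$ with positive integers $m,l$, then $T=2\pi l/|\omega|=2\pi m/|\zeta|$ is a period of both $e^{t\hat\omega}$ and $e^{t\hat\zeta}$, and $A_g$ is closed. For the converse we must exclude that two nontrivial rotations cancel each other across $D$. Let $A_g(T)=A_g(0)$ with $T>0$, that is, $UD=DV$ with $U=e^{T\hat\omega}$ and $V=e^{T\hat\zeta}$. Multiplying each side by its transpose gives $UD^2U^T=D^2$. A matrix that commutes with a diagonal matrix with distinct entries is diagonal, so $U$ is diagonal, commutes with $D$, and $U=V$. This rotation fixes both $\omega=(0,\omega_2,\omega_3)$ and $\zeta=(0,-g\omega_2,f\omega_3)$, which are linearly independent because $\omega_2\zeta_3-\omega_3\zeta_2=(f+g)\,\omega_2\omega_3\ne0$. Hence $U=V=I$, so $T|\omega|,T|\zeta|\in2\pi\mathbb Z$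 and $\rho(g)\in\mathbb Q$.

Finally, choose for each $r>0$ a parameter $g_r$ with $\rho(g_r)=r$. The numbers $g_r$ are distinct, so by part (i) the geodesics $A_{g_r}$ are pairwise inequivalent. They are closed for rational $r$ and bounded but not closed for irrational $r$. This proves part (iii) and completes the proof of Theorem~\ref{thm:B}. \qed

\begin{proof}[Proof of Corollary~\ref{cor:C}]
Apply Lemma~\ref{lem:blocks} with $C=A_g$, $\delta=1$ and $\mu=\mu_g$; the resulting geodesic has constant norm. The number of parameters is $1+(k+1)-1=(n-1)/2$.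
\end{proof}

\begin{remark}
The parameters in Corollary~\ref{cor:C} can be read off from the singular values, which are $\kappa a_1,\kappa a_2,\kappa a_3$ together with each $r_j$ counted twice. Since $a_1,a_2,a_3$ are distinct, the values that occur an odd number of times are exactly the $\kappa a_i$. Their product is $\kappa^3$, and the ratio of the smallest to the middle one is $c$, which determines $g$ up to $g\mapsto1/g$. The remaining singular values give the $r_j$ up to order.
\end{remark}

\begin{thebibliography}{9}
\bibitem{RSW}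
Audrey Rosevear, Samuel Sottile and Willie WY Wong, \emph{Geodesic motion on $\mathsf{SL}(n)$ with the Hilbert-Schmidt metric}, arXiv:2101.09266 (2021).
\end{thebibliography}
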